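# Splitting idempotent Markov kernels on Tychonoff spaces by zero variance

## 1. A closed set cut out by variances

Let $X$ be a Tychonoff space. Attach to each point $x\in X$ a probability measure $e(x)=e(\,\cdot\,|x)$ on $X$ that varies continuously with $x$, and suppose that making two successive random moves with law $e$ has the same effect as making one. For a bounded continuous function $f\colon X\to\mathbb R$ put
$$Ef(x)=\int f\,de(x),\qquad h_f(x)=\int (Ef)^2\,de(x)-\Big(\int Ef\,de(x)\Big)^2 .$$
The number $h_f(x)\ge 0$ is the variance of the function $Ef$ under the measure $e(x)$. The two objects on which everything below turns are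
$$R=\{x\in X:\ h_f(x)=0\ \text{ for all } f\in C_b(X)\},\qquad T=\{e(x):\ x\in R\}.$$
So $R$ is a set of points of $X$, and $T$ is a set of measures on $X$.

Here is what they are for. An idempotent $e=e\circ e$ in a category is said to split if it factors as "project to some object $T$, then include $T$ back": $e=\iota\circ\pi$ with $\pi\circ\iota=\mathrm{id}_T$. For an idempotent matrix, $T$ would be its image. For an idempotent Markov kernel it is not obvious that such an object exists. The paper of Tobias Fritz, Tomáš Gonda, Antonio Lorenzin, Paolo Perrone, and Dario Stein, "Absolute continuity, supports and idempotent splitting in categorical probability", arXiv:2308.00651 (2023), is the source of the question treated here: does every idempotent split in the category of Tychonoff spaces and continuous Markov kernels? The answer is yes, and the splitting object is the space $T$ above.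

The definition of $R$ can be guessed from a splitting. Suppose $e=\iota\circ\pi$ and $\pi\circ\iota=\mathrm{id}_T$, and fix $t\in T$. The second equation says that if we sample $y$ from $\iota(t)$ and then sample from $\pi(y)$, we get $t$ with probability one:
$$\int \pi(\{t\}|y)\,\iota(dy|t)=1 .$$
The integrand is at most $1$, so $\pi(y)=\delta_t$ for $\iota(t)$-almost every $y$, and for such $y$ we get $e(y)=(\iota\circ\pi)(y)=\iota(t)$. Hence the measures $\mu=\iota(t)$ that come from points of the splitting object have a special property: the map $y\mapsto e(y)$ is $\mu$-almost surely constant. A point $x$ with $e(x)=\mu$ of this kind has $Ef$ almost surely constant under $e(x)$ for each $f$, so $h_f(x)=0$. This is the condition that defines $R$, and $T$ collects the resulting measures.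

## 2. Continuous kernels, $\tau$-smooth measures, split idempotents

A space $X$ is Tychonoff if it is Hausdorff and completely regular: for every closed $F\subseteq X$ and $x\notin F$ there is a continuous $f\colon X\to[0,1]$ with $f(x)=1$ and $f|_F=0$. Equivalently, it is Hausdorff and carries the initial topology of $C_b(X)$, the bounded continuous real functions. A function $\varphi$ is lower semicontinuous (lsc) if $\{\varphi>c\}$ is open for all $c\in\mathbb R$. Finite sums, nonnegative multiples and uniform limits of lsc functions are lsc.

**Definition ($\tau$-smooth measure).** A Borel probability measure $\mu$ on $X$ is $\tau$-smooth if $\mu(\bigcup_iU_i)=\sup_i\mu(U_i)$ for every upward directed family $(U_i)$ of open sets. The set of these measures is $PX$. Write $\mu(f)=\int f\,d\mu$. The weak topology on $PX$ is the coarsest one for which $\mu\mapsto\mu(f)$ is continuous for every $f\in C_b(X)$.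

Every Dirac measure $\delta_x$ is $\tau$-smooth. If $X$ is second countable, every Borel probability measure is $\tau$-smooth: the union of a directed family $(U_i)$ is already the union of countably many members, directedness lets us replace these by an increasing sequence of members of the family, and ordinary continuity from below applies.

A measure that is not $\tau$-smooth lives on the space $X=[0,\omega_1)$ of countable ordinals with the order topology, which is Tychonoff as a subspace of the compact Hausdorff space $[0,\omega_1]$. Call a closed unbounded subset of $X$ a club. Countable intersections of clubs are clubs, a standard fact. Let $\mathcal A$ be the class of sets $B$ such that $B$ or its complement contains a club. It is closed under complements. It is closed under countable unions: if some $B_n$ contains a club, so does the union; otherwise every complement $B_n^c$ contains a club, and so does $\bigcap_n B_n^c$. It contains every closed set, because a closed set is either unbounded, hence a club, or bounded, and then its complement contains a closed tail $[\alpha,\omega_1)$. So $\mathcal A$ contains all Borel sets. Put $\mu(B)=1$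 if $B$ contains a club and $\mu(B)=0$ otherwise. Two disjoint sets cannot both contain clubs, and a countable union of sets of $\mathcal A$ without clubs has no club by the argument just given, so $\mu$ is a Borel probability measure. The open sets $[0,\alpha]=[0,\alpha+1)$ are directed, each is null, and their union is $X$, which has measure $1$.

**Definition (the category $\mathsf{TychStoch}$).** Objects are Tychonoff spaces. A morphism $f\colon X\to Y$ is a continuous Markov kernel, that is, a continuous map $X\to PY$, $x\mapsto f(x)=f(\,\cdot\,|x)$. Composition is $(g\circ f)(B|x)=\int_Y g(B|y)\,f(dy|x)$, and identities are the kernels $x\mapsto\delta_x$.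

That this is a category (in fact a Markov category, but only the category structure is used) is part of the given setting. A continuous map $\varphi\colon X\to Y$ gives the Dirac kernel $x\mapsto\delta_{\varphi(x)}$, which is continuous because $\delta_{\varphi(x)}(f)=f(\varphi(x))$. A morphism from the one-point space to $Y$ is the same as an element of $PY$. Starting from indicators and passing to linear combinations and uniform limits, the composition formula gives, for every bounded Borel $\varphi$,
$$\int \varphi\,d(g\circ f)(x)=\int\Big(\int\varphi\,dg(y)\Big)f(dy|x). \tag{1}$$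

**Definition (splitting).** An idempotent $e\colon X\to X$, that is, $e\circ e=e$, splits if there are an object $T$ and morphisms $\pi\colon X\to T$, $\iota\colon T\to X$ with $\iota\circ\pi=e$ and $\pi\circ\iota=\mathrm{id}_T$.

Two neighboring results are quoted by the source and give context: idempotents split in $\mathsf{BorelStoch}$ (measurable kernels between standard Borel spaces), and idempotents split in $\mathsf{CHausStoch}$, the full subcategory of $\mathsf{TychStoch}$ on compact Hausdorff spaces, where $\tau$-smooth measures are the Radon measures. Neither is used below. The result to prove is the following.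

**Theorem 1.** Let $X$ be Tychonoff and $e\colon X\to X$ an idempotent in $\mathsf{TychStoch}$. Then $e$ splits in $\mathsf{TychStoch}$.

## 3. $R$ and $T$ for three explicit kernels

**Three points.** Let $X=\{1,2,3\}$, $e(1)=\delta_1$, $e(2)=\delta_2$, $e(3)=\frac12\delta_1+\frac12\delta_2$. Then $(e\circ e)(3)=\frac12e(1)+\frac12e(2)=e(3)$, so $e$ is idempotent. Since $Ef(1)=f(1)$ and $Ef(2)=f(2)$, we get $h_f(1)=h_f(2)=0$ and $h_f(3)=\frac14(f(1)-f(2))^2$. So $R=\{1,2\}$ and $T=\{\delta_1,\delta_2\}$. The splitting is $\iota(\delta_i)=\delta_i$, read first as a point of $T$ and then as a measure on $X$, and $\pi(1)$, $\pi(2)$ are the Dirac measures at $\delta_1$, $\delta_2$, while $\pi(3)$ is their average.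

**An interval collapsing to its ends.** Let $X=[0,1]$ and $e(x)=(1-x)\delta_0+x\delta_1$. This is continuous, since $Ef(x)=(1-x)f(0)+xf(1)$, and $(e\circ e)(x)=(1-x)e(0)+xe(1)=e(x)$. Under $e(x)$ the function $Ef$ takes the values $f(0)$, $f(1)$ with probabilities $1-x$, $x$, so $h_f(x)=x(1-x)(f(1)-f(0))^2$. Hence $R=\{0,1\}$ and $T=\{\delta_0,\delta_1\}$.

**Averaging along fibers.** Let $X=[0,1]^2$ and $e(x,y)=\delta_x\otimes\lambda$ with $\lambda$ Lebesgue measure on $[0,1]$. Then $Ef(x,y)=\int_0^1f(x,s)\,ds$ is continuous and depends only on $x$, so $E(Ef)=Ef$ and $e$ is continuous and idempotent. As $Ef$ is constant on the vertical line that carries $e(x,y)$, every $h_f$ vanishes. So $R=X$, and $T=\{\delta_x\otimes\lambda: x\in[0,1]\}$ is a copy of $[0,1]$.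

In general both effects occur at once: points outside $R$ are sent to mixtures, and $R$ itself is partitioned into fibers on which $e$ is constant.

## 4. Where the image of $e$ and countable test families fall short

The first candidate for the splitting object, copied from linear algebra, is the whole image $T_0=\{e(x):x\in X\}\subseteq PX$, with $\pi_0$ the Dirac kernel of the map $x\mapsto e(x)$ and $\iota_0$ the inclusion. Then $\iota_0\circ\pi_0=e$ holds at once. But $\pi_0\circ\iota_0=\mathrm{id}$ can fail. In the three-point example take $t=e(3)$. Then $(\pi_0\circ\iota_0)(t)$ is the image of $\frac12\delta_1+\frac12\delta_2$ under $y\mapsto e(y)$, which is $\frac12\delta_{e(1)}+\frac12\delta_{e(2)}$ and not $\delta_{e(3)}$. The image is too large; it contains mixtures. We must keep only the measures $\mu$ for which $y\mapsto e(y)$ is $\mu$-almost surely constant, and this leads to $R$ and $T$.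

With $R$ chosen, we need two almost-sure statements: that $e(x)$ is carried by $R$, and that for $x\in R$ the map $e(\cdot)$ is $e(x)$-almost surely constant. For a single $f$, each is a statement about one null set. To conclude we must take the union of these null sets over all $f$. If countably many functions $f$ separated the measures, countable additivity would finish. On a Tychonoff space this can be out of reach: for $X=[0,1]^{\mathbb R}$, a countable family $(f_n)$ in $C_b(X)$ separating the measures in $PX$ would separate the Dirac measures, so $x\mapsto(f_n(x))_n$ would inject $X$ into $\mathbb R^{\mathbb N}$; but $X$ has at least $2^{|\mathbb R|}>|\mathbb R|=|\mathbb R^{\mathbb N}|$ points. And uncountable unions of null sets are in general not null, as the points of $[0,1]$ under Lebesgue measure show.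

What rescues the argument is that all the null sets in question are open, because $e$ is continuous, and that a $\tau$-smooth measure ignores arbitrary unions of null open sets. The example on $[0,\omega_1)$ shows that both halves are needed: there an uncountable union of null open sets has full measure, for lack of $\tau$-smoothness.

## 5. Five facts about $\tau$-smooth measures

**(P1)** *If $\mu\in PX$, any union of $\mu$-null open sets is $\mu$-null.* Finite unions of the given sets are null and open, form a directed family, and have the same union. So the measure of the union is the supremum of zeros.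

**(P2)** *For $U\subseteq X$ open, $\mu(U)=\sup\{\mu(f): f\in C(X,[0,1]),\ f\le1_U\}$. Hence $\mu\mapsto\mu(U)$ is lsc on $PX$.* The inequality $\ge$ is clear. The family of such $f$ is directed under $\max$, and by complete regularity its pointwise supremum is $1_U$. Let $0<\varepsilon<1$. The open sets $\{f>1-\varepsilon\}$ form a directed family with union $U$. By $\tau$-smoothness,
$$\sup_f\mu(f)\ \ge\ (1-\varepsilon)\sup_f\mu(f>1-\varepsilon)=(1-\varepsilon)\mu(U).$$
Let $\varepsilon\to0$. A supremum of continuous functions is lsc.

**(P3)** *$PX$ is Tychonoff, and the functions $\mu\mapsto\mu(f)$, $f\in C_b(X)$, separate its points.* If $\mu(f)=\nu(f)$ for all $f\in C_b(X)$, then $\mu$ and $\nu$ agree on open sets by (P2). Open sets form a $\pi$-system generating the Borel sets, so $\mu=\nu$. The topology is initial for a family of real functions, hence completely regular, and as the family separates points it is Hausdorff.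

**(P4)** *If $Y,Z$ are Tychonoff and $\kappa\colon Y\to PZ$ is a map such that $y\mapsto\kappa(U|y)$ is lsc for every open $U\subseteq Z$, then $\kappa$ is continuous.* Let $f\in C(Z,[0,1])$. If $k/n<f(z)\le(k+1)/n$ with $0\le k<n$, exactly $k$ of the indices $i=1,\dots,n$ satisfy $f(z)>i/n$; if $f(z)=0$, none does. Hence
$$0\le f-\frac1n\sum_{i=1}^n1_{\{f>i/n\}}\le\frac1n .$$
Integrating, $y\mapsto\int f\,d\kappa(y)$ is within $1/n$ of the lsc function $\frac1n\sum_i\kappa(\{f>i/n\}|y)$, uniformly in $y$. As a uniform limit of lsc functions it is lsc. The same applies to $1-f$, so $y\mapsto\int f\,d\kappa(y)$ is also upper semicontinuous, hence continuous. Every function in $C_b(Z)$ is obtained from such an $f$ by scaling and adding a constant.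

**(P5)** *For Borel $B\subseteq X$ the map $\mu\mapsto\mu(B)$ is Borel on $PX$.* For open $B$ it is lsc by (P2). The sets $B$ for which the claim holds form a $\lambda$-system, which contains the $\pi$-system of open sets, so by the $\pi$-$\lambda$ theorem it contains all Borel sets. In particular $x\mapsto e(B|x)$ is Borel for a continuous kernel $e$.

## 6. The splitting through $T$: proof of Theorem 1

Let $e$ be an idempotent on $X$. For $f\in C_b(X)$ the function $Ef$ is bounded, and continuous since $e\colon X\to PX$ is. By (1) and $e\circ e=e$,
$$E(Ef)=Ef\qquad\text{for all } f\in C_b(X). \tag{2}$$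
Therefore $\int Ef\,de(x)=Ef(x)$, and the variance of Section 1 takes the form
$$h_f=E\big((Ef)^2\big)-(Ef)^2\ \ge\ 0 . \tag{3}$$
This shows that $h_f$ is continuous and bounded, so $R=\bigcap_f\{h_f=0\}$ is closed in $X$.

**Step 1: $e(R|x)=1$ for all $x\in X$.** The purpose is to show that one random step always lands in $R$. Apply $E$ to (3), using (2) for the function $(Ef)^2\in C_b(X)$:
$$Eh_f=E\,E\big((Ef)^2\big)-E\big((Ef)^2\big)=0 .$$
(In words: for a walk $x\to Y_1\to Y_2$, the expected value of $h_f(Y_1)$ is the expected value of $(Ef)^2(Y_2)$ minus that of $(Ef)^2(Y_1)$, and $Y_1$, $Y_2$ have the same law.) Since $h_f\ge0$ has integral zero under $e(x)$, the set $\{h_f>0\}$ is $e(x)$-null, and it is open. By (P1), $X\setminus R=\bigcup_f\{h_f>0\}$ is $e(x)$-null.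

**Step 2: if $x\in R$, then $e(\{y\in R:e(y)=e(x)\}\,|\,x)=1$.** The purpose is to show that started from $R$, the walk stays inside one fiber of $e$. For $f\in C_b(X)$ the function $Ef$ has mean $Ef(x)$ under $e(x)$ by (2), and variance $h_f(x)=0$. So the set $\{y:Ef(y)\ne Ef(x)\}$ is $e(x)$-null, and it is open as $Ef$ is continuous. By (P1) the union of these sets over all $f$ is $e(x)$-null. The complement of this union is $\{y:Ef(y)=Ef(x)\ \forall f\}$, which equals $\{y:e(y)=e(x)\}$ by (P3). Intersect with $R$, which has full measure by Step 1.

**Step 3: the space $T$ and the kernels $\iota$, $\pi$.** Now we define the candidates for the splitting. Let $T=\{e(x):x\in R\}\subseteq PX$ with the subspace topology; it is Tychonoff by (P3). Let $p\colon R\to T$, $p(x)=e(x)$, a continuous surjection. Let $\iota\colon T\to PX$ be the inclusion. It is continuous, so it is a morphism $T\to X$; as a kernel, $\iota(B|t)=t(B)$. For $x\in X$ put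
$$\pi(B|x)=e\big(p^{-1}(B)\,\big|\,x\big),\qquad B\subseteq T\text{ Borel}. \tag{4}$$
The set $p^{-1}(B)$ is Borel in $R$, hence in $X$, and $\pi(\,\cdot\,|x)$ is a probability measure by Step 1.

**Step 4: $\pi$ is a morphism $X\to T$.** We must show that $\pi(x)$ is $\tau$-smooth and depends continuously on $x$. The direct attempt at continuity is to take $g\in C_b(T)$ and show that $x\mapsto\int_R g\circ p\,de(x)$ is continuous. That would follow if $g\circ p$ extended from the closed set $R$ to a function in $C_b(X)$, but $X$ need not be normal, so Tietze's theorem is not available. Open sets avoid this problem. For $U\subseteq T$ open put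
$$\widetilde U=p^{-1}(U)\cup(X\setminus R).$$
By continuity of $p$ there is an open $V\subseteq X$ with $p^{-1}(U)=V\cap R$, so $\widetilde U=V\cup(X\setminus R)$ is open in $X$, because $R$ is closed. By Step 1, adding $X\setminus R$ changes no measure:
$$\pi(U|x)=e(\widetilde U|x). \tag{5}$$
For $\tau$-smoothness, let $(U_i)$ be a directed family of open sets in $T$ with union $U$. If the family is empty there is nothing to check. Otherwise $(\widetilde U_i)$ is a directed family of open sets in $X$ with union $\widetilde U$, and (5) with the $\tau$-smoothness of $e(x)$ gives $\pi(U|x)=\sup_i\pi(U_i|x)$. For continuity, $x\mapsto\pi(U|x)=e(\widetilde U|x)$ is the composite of the continuous map $e$ with an lsc function, by (P2), so it is lsc. Then (P4) shows that $\pi\colon X\to PT$ is continuous.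

**Step 5: $\iota\circ\pi=e$.** Let $B\subseteq X$ be Borel. The map $t\mapsto t(B)$ is Borel on $T$ by (P5), and by (4) $\pi(x)$ is the image under $p$ of the restriction of $e(x)$ to $R$. Change of variables, then Step 1, then idempotence give
$$(\iota\circ\pi)(B|x)=\int_Tt(B)\,\pi(dt|x)=\int_Rp(y)(B)\,e(dy|x)=\int_Xe(B|y)\,e(dy|x)=e(B|x).$$

**Step 6: $\pi\circ\iota=\mathrm{id}_T$.** Let $t=e(x)$ with $x\in R$, and let $B\subseteq T$ be Borel. By (4), $\pi(y)$ depends only on $e(y)$: if $e(y)=e(x)$ then $\pi(y)=\pi(x)$. By Step 2 this happens for $e(x)$-almost every $y$. So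
$$(\pi\circ\iota)(B|t)=\int_X\pi(B|y)\,e(dy|x)=\pi(B|x)=e\big(\{y\in R:e(y)\in B\}\,\big|\,x\big).$$
The set $\{y\in R:e(y)=t\}$ has full $e(x)$-measure by Step 2. It is contained in $\{y\in R:e(y)\in B\}$ if $t\in B$ and disjoint from it if $t\notin B$. So the last number is $1_B(t)$, and $(\pi\circ\iota)(t)=\delta_t$. This proves Theorem 1. $\blacksquare$

## 7. What the splitting looks like: statement of Theorem 2

The notation $R,T,p,\iota,\pi$ of Section 6 stays in force. For $\mu\in PX$ let $\mu e=\int e(\,\cdot\,|x)\,\mu(dx)\in PX$, and let $\mathrm{Inv}(e)=\{\mu\in PX:\mu e=\mu\}$. Write $\operatorname{ext}$ for the set of extreme points of a convex set.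

**Theorem 2.** Let $e$ be an idempotent on $X$ in $\mathsf{TychStoch}$.

1. (Ergodic decomposition.) $\nu\mapsto\int_Tt\,\nu(dt)$ is an affine homeomorphism $PT\to\mathrm{Inv}(e)$ with inverse $\mu\mapsto\int\pi(\,\cdot\,|x)\,\mu(dx)$. Moreover
$$T=\operatorname{ext}\mathrm{Inv}(e)=\{\mu\in PX:\ \mu(Ef)=\mu(f),\ \mu((Ef)^2)=\mu(f)^2\ \ \forall f\in C_b(X)\}, \tag{6}$$
and $T$ is closed in $PX$.
2. $R=\{x:\pi(x)\text{ is a Dirac measure}\}=\{x:e(x)\in T\}$. Also $\pi(x)=\delta_{p(x)}$ on $R$, and $\iota(p^{-1}(t)|t)=1$ for all $t\in T$. The map $p\colon R\to T$ is a topological quotient map.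
3. (Uniqueness.) Isomorphisms in $\mathsf{TychStoch}$ are exactly (Dirac kernels of) homeomorphisms. Hence if $(T',\pi',\iota')$ is another splitting, there is a unique homeomorphism $h\colon T\to T'$ with $\pi'=h\circ\pi$ and $\iota=\iota'\circ h$.
4. (Detailed balance.) For Borel $A,B\subseteq X$, $\displaystyle\int_Ae(B|y)\,e(dy|x)=\int_Tt(A)\,t(B)\,\pi(dt|x)$, which is symmetric in $A,B$.
5. (Classification.) Consider data $(R,T,p,\iota,\pi)$ with $R\subseteq X$ closed, $T$ Tychonoff, $p\colon R\to T$ a continuous surjection, and $\iota\colon T\to PX$, $\pi\colon X\to PT$ continuous, such that $\iota(p^{-1}(t)|t)=1$ for all $t\in T$ and $\pi(x)=\delta_{p(x)}$ for $x\in R$. Then $\iota\circ\pi$ is an idempotent, split by $T$. Every idempotent on $X$ arises in this way from data with $R=\{x:\pi(x)\text{ Dirac}\}$, and such data are unique up to a unique homeomorphism of $T$.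
6. (Inheritance.) Idempotents also split in the full subcategories of $\mathsf{TychStoch}$ on the following classes: compact Hausdorff, $\sigma$-compact, Lindelöf, $k$-, sequential, separable metrizable, and Polish (Tychonoff) spaces. If all $e(x)$ are Radon, then all $\pi(x)$ and $\iota(t)$ are Radon.

In the interval example of Section 3, part 1 says that the invariant measures are exactly $(1-a)\delta_0+a\delta_1$ with $a\in[0,1]$, with extreme points $\delta_0$, $\delta_1$. Indeed $\mu e=(1-m)\delta_0+m\delta_1$, where $m=\int x\,\mu(dx)$.

## 8. Invariant measures and extreme points: proof of part 1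

**Step 1: the homeomorphism $PT\cong\mathrm{Inv}(e)$.** We push measures along the two kernels of the splitting. A continuous kernel $\kappa\colon Y\to Z$ gives a map $\kappa_*\colon PY\to PZ$, $\kappa_*\nu=\int\kappa(\,\cdot\,|y)\,\nu(dy)$. This is the composite of $\kappa$ with $\nu$, viewed as a morphism from the one-point space, so it lands in $PZ$, and $(\lambda\circ\kappa)_*=\lambda_*\kappa_*$ by associativity. It is affine. It is continuous: for $f\in C_b(Z)$ we have $\kappa_*\nu(f)=\nu(g)$ with $g(y)=\int f\,d\kappa(y)$, and $g\in C_b(Y)$.

Now $\pi_*\iota_*=(\mathrm{id}_T)_*=\mathrm{id}$, and $\iota_*\pi_*\mu=e_*\mu=\mu e$. From $e\circ\iota=\iota\circ\pi\circ\iota=\iota$ we get $(\iota_*\nu)e=e_*\iota_*\nu=\iota_*\nu$, so $\iota_*(PT)\subseteq\mathrm{Inv}(e)$. On $\mathrm{Inv}(e)$ we have $\iota_*\pi_*\mu=\mu e=\mu$. So $\iota_*\colon PT\to\mathrm{Inv}(e)$ and the restriction of $\pi_*$ are mutually inverse continuous affine maps. Since $\iota_*\nu=\int_Tt\,\nu(dt)$, this is the first claim.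

**Step 2: the extreme points of $PT$ are exactly the Dirac measures.** This identifies the extreme points on the side where they are easy to see. If $\delta_t=\alpha\nu_1+(1-\alpha)\nu_2$ with $0<\alpha<1$, then both $\nu_i$ vanish on $T\setminus\{t\}$, so both equal $\delta_t$. Thus Dirac measures are extreme.

Conversely, suppose $\nu\in PT$ and $0<\nu(B)<1$ for some Borel $B$. Then
$$\nu=\nu(B)\,\nu(\,\cdot\,|B)+\nu(B^c)\,\nu(\,\cdot\,|B^c).$$
The conditional measures are $\tau$-smooth: if $U$ is the union of a directed family $(U_i)$ of open sets, then
$$0\le\nu(U\cap B)-\nu(U_i\cap B)=\nu\big((U\setminus U_i)\cap B\big)\le\nu(U)-\nu(U_i),$$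
and the right side has infimum $0$; the same holds for $B^c$. They are distinct, because they give $B$ the measures $1$ and $0$. So $\nu$ is not extreme.

Hence an extreme $\nu$ takes only the values $0$ and $1$. Let $S$ be the complement of the union of all $\nu$-null open sets. By (P1), $\nu(S)=1$, so $S\neq\emptyset$. If $S$ had two distinct points, they would have disjoint open neighborhoods. Neither is null, since a point of $S$ has no null open neighborhood, so both have measure $1$, which is impossible. So $S=\{s\}$ and $\nu=\delta_s$.

**Step 3: $T=\operatorname{ext}\mathrm{Inv}(e)$.** An affine bijection of convex sets matches extreme points, so $\operatorname{ext}\mathrm{Inv}(e)=\{\iota_*\delta_t:t\in T\}=\{\iota(t):t\in T\}=T$.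

**Step 4: the equations in (6).** This gives a description of $T$ that does not mention $R$. Let $\mu=e(x)$ with $x\in R$. Then $\mu(Ef)=E(Ef)(x)=Ef(x)=\mu(f)$, and since $h_f(x)=0$, formula (3) gives $\mu((Ef)^2)=E((Ef)^2)(x)=(Ef(x))^2=\mu(f)^2$.

Conversely, let $\mu\in PX$ satisfy the equations. By (1), $\mu(Ef)=(\mu e)(f)$, so the first equation and (P3) give $\mu e=\mu$. Consequently $\mu(R)=\int e(R|x)\,\mu(dx)=1$ by Step 1 of Section 6. Under $\mu$, the function $Ef$ has mean $\mu(f)$ and variance $\mu((Ef)^2)-\mu(Ef)^2=0$, so the open set $\{Ef\ne\mu(f)\}$ is $\mu$-null. By (P1) the union of these sets over all $f$ is null. So some $y\in R$ lies outside the union, which means that $e(y)(f)=Ef(y)=\mu(f)$ for all $f\in C_b(X)$. By (P3), $\mu=e(y)\in T$.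

**Step 5: $T$ is closed in $PX$.** The functions $f$, $Ef$ and $(Ef)^2$ lie in $C_b(X)$, so each equation in (6) equates two continuous functions of $\mu$. The solution set is closed. This proves part 1.

## 9. The set $R$ and the quotient map $p$: proof of part 2

**Step 1: behavior over $R$.** We read off what Section 6 already shows. Let $x\in R$. The end of Step 6 there gives $\pi(B|x)=e(\{y\in R:e(y)\in B\}|x)=1_B(e(x))$ for Borel $B\subseteq T$, that is, $\pi(x)=\delta_{p(x)}$. With $t=e(x)$, Step 2 there reads $\iota(p^{-1}(t)|t)=1$, and every $t\in T$ has this form.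

**Step 2: the two descriptions of $R$.** We show $R\subseteq\{\pi(x)\text{ Dirac}\}\subseteq\{e(x)\in T\}\subseteq R$. The first inclusion is Step 1. If $\pi(x)=\delta_t$, then $e(x)=(\iota\circ\pi)(x)=\iota(t)=t\in T$. Finally, let $e(x)\in T$, say $e(x)=e(x')$ with $x'\in R$. The definition of $h_f(x)$ in Section 1 involves $x$ only through the measure $e(x)$, so $h_f(x)=h_f(x')=0$ for all $f$, and $x\in R$.

**Step 3: $p$ is a quotient map.** It is a continuous surjection, so let $U\subseteq T$ be a set with $p^{-1}(U)$ open in $R$; we show that $U$ is open. As in Step 4 of Section 6, $W=p^{-1}(U)\cup(X\setminus R)$ is open in $X$. Let $t\in T$. Then $t(X\setminus R)=0$ and $t(p^{-1}(t))=1$. If $t\in U$, then $p^{-1}(t)\subseteq W$ and $t(W)=1$. If $t\notin U$, then $p^{-1}(t)$ is disjoint from $W$ and $t(W)=0$. Hence $U=\{t\in T:t(W)>\frac12\}$, and this is open because $t\mapsto t(W)$ is lsc by (P2).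

## 10. Isomorphisms are homeomorphisms: proof of part 3

**Step 1: isomorphisms have Dirac values.** Let $f\colon T\to S$ and $g\colon S\to T$ be mutually inverse morphisms between Tychonoff spaces, and let $t\in T$. Evaluating $g\circ f=\mathrm{id}_T$ at the closed set $\{t\}$ gives $\int g(\{t\}|s)\,f(ds|t)=1$, so $g(\{t\}|s)=1$ for $f(t)$-almost every $s$. So the set $S_t=\{s:g(s)=\delta_t\}=\{s:g(\{t\}|s)=1\}$, which is Borel by (P5), has $f(t)$-measure $1$ and is nonempty. Choose $s\in S_t$. Then
$$\delta_s=(f\circ g)(s)=\int f(\,\cdot\,|t')\,\delta_t(dt')=f(t).$$
So $f(t)$ is Dirac for every $t$, and by symmetry $g(s)$ is Dirac for every $s$.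

**Step 2: from Dirac values to homeomorphisms.** The map $s\mapsto\delta_s$ is a topological embedding $S\to PS$: it is injective, and the topology it induces on $S$ is the initial topology of the functions $s\mapsto\delta_s(\varphi)=\varphi(s)$, $\varphi\in C_b(S)$, which is the topology of the Tychonoff space $S$. The same holds for $T$. Hence $f(t)=\delta_{\varphi(t)}$ and $g(s)=\delta_{\gamma(s)}$ with $\varphi\colon T\to S$, $\gamma\colon S\to T$ continuous. From $\delta_{\gamma(\varphi(t))}=(g\circ f)(t)=\delta_t$ and the symmetric identity, $\varphi$ and $\gamma$ are mutually inverse. Conversely, the Dirac kernels of a homeomorphism and of its inverse are mutually inverse.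

**Step 3: comparing two splittings.** Let $(T',\pi',\iota')$ also split $e$, and put $\theta=\pi'\circ\iota\colon T\to T'$. It is an isomorphism with inverse $\pi\circ\iota'$:
$$\pi\iota'\pi'\iota=\pi e\iota=\pi\iota\pi\iota=\mathrm{id}_T,\qquad \pi'\iota\pi\iota'=\pi'e\iota'=\pi'\iota'\pi'\iota'=\mathrm{id}_{T'} .$$
By Step 2, $\theta$ is the Dirac kernel of a homeomorphism $h\colon T\to T'$. It has the required properties, because
$$\theta\pi=\pi'\iota\pi=\pi'e=\pi'\iota'\pi'=\pi',\qquad \iota'\theta=\iota'\pi'\iota=e\iota=\iota\pi\iota=\iota .$$
Any $\theta$ with $\theta\pi=\pi'$ satisfies $\theta=\theta\pi\iota=\pi'\iota$, so $h$ is unique. Steps 1–3 hold for any two splittings of the same idempotent, which we use in Section 11.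

## 11. Detailed balance and classification: proofs of parts 4 and 5

**Detailed balance.** We rewrite one step of $e(x)$ as first choosing $t$ from $\pi(x)$ and then a point from $t$. Since $e=\iota\circ\pi$, formula (1) with $\varphi(y)=1_A(y)\,e(B|y)$ gives
$$\int_Ae(B|y)\,e(dy|x)=\int_T\Big(\int_Ae(B|y)\,t(dy)\Big)\,\pi(dt|x).$$
For $t\in T$ we have $t(p^{-1}(t))=1$ by part 2, so $e(y)=t$ for $t$-almost every $y$. The inner integral is therefore $\int_At(B)\,t(dy)=t(A)\,t(B)$. This proves part 4.

**Data give split idempotents.** Let $(R,T,p,\iota,\pi)$ be data as in part 5. The set $p^{-1}(t)$ is closed in $R$, hence Borel in $X$. Since $\iota(t)$ is carried by $p^{-1}(t)$, and $\pi(x)=\delta_{p(x)}=\delta_t$ there,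
$$(\pi\circ\iota)(t)=\int\pi(\,\cdot\,|x)\,\iota(dx|t)=\int_{p^{-1}(t)}\delta_{p(x)}\,\iota(dx|t)=\delta_t .$$
So $\pi\circ\iota=\mathrm{id}_T$. Then $e=\iota\circ\pi$ satisfies $e\circ e=\iota(\pi\iota)\pi=e$ and is split by $T$.

**Every idempotent arises.** The objects $R,T,p,\iota,\pi$ built in Section 6 are such data for $e$: $R$ is closed, $p$ is a continuous surjection, the remaining two conditions are in part 2, and part 2 also says $R=\{x:\pi(x)\text{ Dirac}\}$.

**Uniqueness of the data.** Let $(R,T,p,\iota,\pi)$ and $(R',T',p',\iota',\pi')$ be data with $\iota\circ\pi=\iota'\circ\pi'=e$, where $R$ and $R'$ are the sets on which $\pi$ and $\pi'$ are Dirac. Both are splittings of $e$, so by Section 10 there is a unique homeomorphism $h\colon T\to T'$ with $\pi'=h\circ\pi$ and $\iota=\iota'\circ h$. The measure $\pi'(x)$ is the image of $\pi(x)$ under the homeomorphism $h$, so one is Dirac exactly when the other is, and $R'=R$. For $x\in R$ we get $\delta_{p'(x)}=\pi'(x)=\delta_{h(p(x))}$, so $p'=h\circ p$. So $h$ carries one set of data to the other. This proves part 5.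

## 12. Classes of spaces closed under splitting: proof of part 6

In a full subcategory all kernels between its objects are allowed. So for each class we only have to show that if $X$ belongs to it, the Tychonoff space $T$ does too. By Section 6 and part 2, $T$ is the image of the closed subspace $R\subseteq X$ under the quotient map $p$.

**Compact, $\sigma$-compact, Lindelöf.** Each of these properties passes to closed subspaces and to continuous images.

**$k$-spaces and sequential spaces.** These properties pass to closed subspaces and to Hausdorff quotients (Engelking, *General Topology*, Sections 3.3 and 1.6). We spell out the argument. Recall that a Hausdorff space is a $k$-space if a subset $A$ is closed whenever $A\cap K$ is closed for every compact $K$, and a space is sequential if a subset is closed whenever it contains the limits of all its convergent sequences.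

Let $X$ be a $k$-space, and let $A\subseteq R$ meet every compact subset of $R$ in a closed set. For compact $L\subseteq X$ the set $L\cap R$ is compact, and $A\cap L=A\cap(L\cap R)$ is closed. So $A$ is closed in $X$, and $R$ is a $k$-space. Next let $A\subseteq T$ meet every compact subset of $T$ in a closed set. For compact $K\subseteq R$ the set $p(K)$ is compact, so $A\cap p(K)$ is closed in $T$, and $p^{-1}(A)\cap K=p^{-1}(A\cap p(K))\cap K$ is closed. So $p^{-1}(A)$ is closed in $R$, and $A$ is closed in $T$ because $p$ is a quotient map.

Let $X$ be sequential. If $A\subseteq R$ contains the limits in $R$ of its convergent sequences, it contains their limits in $X$, since $R$ is closed; so $A$ is closed. Thus $R$ is sequential. If $A\subseteq T$ contains the limits of its convergent sequences, so does $p^{-1}(A)$ in $R$, by continuity of $p$. So $p^{-1}(A)$ is closed, and $A$ is closed because $p$ is a quotient map.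

**Separable metrizable and Polish spaces.** Here we use the embedding in $PX$ instead of the quotient. If $X$ is separable metrizable, it is second countable, so all Borel probability measures on $X$ are $\tau$-smooth by Section 2. Then $PX$ is separable metrizable, and it is Polish if $X$ is Polish (Parthasarathy, *Probability Measures on Metric Spaces*, Thms II.6.2 and II.6.5). By part 1, $T$ is a closed subspace of $PX$, so it is separable metrizable, respectively Polish.

**Radon measures.** Suppose that every $e(x)$ is Radon, that is, inner regular on Borel sets with respect to compact sets. Each $\iota(t)=t$ equals some $e(x)$, so it is Radon. For $\pi(x)$, let $B\subseteq T$ be Borel and $\varepsilon>0$. Choose a compact $K\subseteq p^{-1}(B)$ with $e(p^{-1}(B)\setminus K\,|\,x)<\varepsilon$. Then $p(K)\subseteq B$ is compact. Since $K\subseteq p^{-1}(p(K))$, formula (4) gives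
$$\pi(B\setminus p(K)\,|\,x)=e\big(p^{-1}(B)\setminus p^{-1}(p(K))\,\big|\,x\big)\le e\big(p^{-1}(B)\setminus K\,\big|\,x\big)<\varepsilon .$$
So $\pi(x)$ is Radon. This proves part 6 and completes the proof of Theorem 2. $\blacksquare$
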